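# Coupled embeddings that need $2p+2q-2$ dimensions

## Two circles and a single change of sign

All manifolds are smooth, Hausdorff, second countable and nonempty. A closed manifold is a compact one without boundary, possibly disconnected. Let $M$ and $N$ be manifolds of dimensions $p\ge 1$ and $q\ge 1$.

**Definition (coupled embedding).** A continuous map $f\colon M\times N\to\mathbb R^d$ is a *coupled embedding* if there are no points $x_1\ne x_2$ in $M$ and $y_1\neq y_2$ in $N$ with
$$f(x_1,y_1)+f(x_2,y_2)=f(x_1,y_2)+f(x_2,y_1).$$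
Let $d(M,N)$ be the smallest $d$ for which a coupled embedding $M\times N\to\mathbb R^d$ exists.

In words: the four points $f(x_1,y_1), f(x_1,y_2), f(x_2,y_2), f(x_2,y_1)$, taken in this order, never form a parallelogram, degenerate ones included. It is convenient to name the defect,
$$F(x_1,x_2,y_1,y_2)=f(x_1,y_1)+f(x_2,y_2)-f(x_1,y_2)-f(x_2,y_1).\tag{1}$$
Then $f$ is a coupled embedding exactly when $F\neq 0$ whenever $x_1\ne x_2$ and $y_1\ne y_2$. Note that $F$ changes sign when $x_1,x_2$ are exchanged, and also when $y_1,y_2$ are exchanged. Clearly $d(M,N)=d(N,M)$. If $M\times N$ has a coupled embedding into $\mathbb R^{d'}$, it has one into every larger $\mathbb R^d$, by composing with a linear inclusion.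

For two lines, $f(x,y)=xy$ has $F=(x_1-x_2)(y_1-y_2)$, so $d(\mathbb R,\mathbb R)=1$ (into $\mathbb R^0$ the forbidden equation always holds). For two circles one dimension is not enough.

**Proposition 1.** $d(S^1,S^1)=2$.

*Proof.* View $S^1\subset\mathbb C$ and let $f(x,y)=xy\in\mathbb C=\mathbb R^2$. Again $F=(x_1-x_2)(y_1-y_2)$, which is nonzero when $x_1\neq x_2$ and $y_1\ne y_2$. So $d(S^1,S^1)\le 2$.

Now suppose $f\colon S^1\times S^1\to\mathbb R$ is a coupled embedding. Fix $y_1\ne y_2$ and follow the path of pairs $(e^{i\pi t},-e^{i\pi t})$ for $0\le t\le 1$. The two points of each pair are distinct, and the path runs from $(1,-1)$ to $(-1,1)$. So the real number $F(e^{i\pi t},-e^{i\pi t},y_1,y_2)$ ends at minus its starting value. By the intermediate value theorem it vanishes somewhere, a contradiction. $\square$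

The number $2$ equals $2p+2q-2$ for $p=q=1$. In fact $d(M,N)\le 2p+2q-2$ for all $M$ and $N$, as we shall prove in Lemma 4, so the two circles are a worst case. What changes when both dimensions exceed $1$? The following question comes from Florian Frick and Michael Harrison, "Coupled embeddability", arXiv:2107.09816 (2021): *do there exist $p>1$, $q>1$ and manifolds $M$, $N$ of dimensions $p$, $q$ with $d(M,N)=2p+2q-2$?*

The answer is yes.

**Theorem 2.** Let $1\le k\le j$, $p=2^j+1$, $q=2^k$, $M=\mathbb{RP}^{2^j}\times S^1$, $N=\mathbb{RP}^{2^k}$. Then $d(M,N)=2p+2q-2$.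

For $j=k=1$ this says $d(\mathbb{RP}^2\times S^1,\mathbb{RP}^2)=8$. Later we prove a lower bound for all closed manifolds (Theorem 7) and restrictions on the pairs $(p,q)$ that can occur (Theorem 9).

## Bilinear maps and the ceiling $2p+2q-2$

The formula $F=(x_1-x_2)(y_1-y_2)$ above used only that multiplication is bilinear and has no zero divisors.

**Definition (nonsingular map).** A bilinear map $\beta\colon\mathbb R^r\times\mathbb R^s\to\mathbb R^t$ is *nonsingular* if $\beta(u,v)=0$ implies $u=0$ or $v=0$.

**Lemma 3.** If $g\colon M\to\mathbb R^r$ and $h\colon N\to\mathbb R^s$ are continuous injections and $\beta\colon\mathbb R^r\times\mathbb R^s\to\mathbb R^t$ is nonsingular bilinear, then $d(M,N)\le t$.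

*Proof.* Let $f(x,y)=\beta(g(x),h(y))$. By bilinearity
$$F(x_1,x_2,y_1,y_2)=\beta\big(g(x_1)-g(x_2),\,h(y_1)-h(y_2)\big),$$
and this is nonzero when $x_1\ne x_2$ and $y_1\ne y_2$. $\square$

Here is a supply of nonsingular maps. Let $A\in\{\mathbb R,\mathbb C,\mathbb H,\mathbb O\}$ and $e=\dim_{\mathbb R}A\in\{1,2,4,8\}$. Recall that $A$ has no zero divisors, since $|ab|=|a||b|$. Identify $A^u$ with the polynomials of degree $<u$ over $A$ in a variable $T$ that commutes and associates with everything. The product of polynomials of degrees $<u$ and $<v$ has degree $<u+v-1$. It is nonzero if both factors are, since its leading coefficient is the product of their leading coefficients. This gives nonsingular maps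
$$\mathbb R^{eu}\times\mathbb R^{ev}\to\mathbb R^{e(u+v-1)},\qquad e\in\{1,2,4,8\},\ u,v\ge1.\tag{2}$$
For example, $e=1$, $u=v=2$ gives $(a_0,a_1),(b_0,b_1)\mapsto(a_0b_0,\ a_0b_1+a_1b_0,\ a_1b_1)$.

**Lemma 4.** $d(M,N)\le 2p+2q-2$ always. If $p$ and $q$ are both even, then $d(M,N)\le 2p+2q-4$.

*Proof.* By Whitney's embedding theorem $M$ embeds in $\mathbb R^{2p}$ and $N$ in $\mathbb R^{2q}$. Use (2) with $A=\mathbb C$, $u=p$, $v=q$: the target has dimension $2(p+q-1)$. If $p,q$ are even, use $A=\mathbb H$, $u=p/2$, $v=q/2$: the target has dimension $4(p/2+q/2-1)=2p+2q-4$. Apply Lemma 3. $\square$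

So two even dimensions never reach the ceiling. For instance $d(\mathbb{RP}^2,\mathbb{RP}^2)\le4$, while $2p+2q-2=6$.

## Why one slice is not enough, and sign bundles over unordered pairs

The proof of Proposition 1 fixed $y_1\neq y_2$ and moved only the pair in $M$. Let us see how far this goes. For fixed $y_1\ne y_2$ put $g(x)=f(x,y_1)-f(x,y_2)$. Then $F=g(x_1)-g(x_2)$, so if $f\colon M\times N\to\mathbb R^d$ is a coupled embedding, then $g\colon M\to\mathbb R^d$ is a continuous injection. Hence $d(M,N)$ is at least the least $n$ for which $M$ injects continuously into $\mathbb R^n$. But that $n$ is at most $2p$, by Whitney. The slice argument therefore never gives more than $\max(2p,2q)$, exchanging the roles of $M$ and $N$ if one likes. For $q=1$ that can still be $2p+2q-2=2p$, which is why it settled the circles. For $p,q\ge2$ we have $2p+2q-2\ge\max(2p,2q)+2$, and the slice argument stops at least two dimensions short. We must use both sign changes of $F$ at once, over all pairs.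

**Definition (pair spaces and sign bundles).** For a manifold $X$ let $C(X)=X\times X\setminus\Delta$, where $\Delta$ is the diagonal. Let $\tau(x_1,x_2)=(x_2,x_1)$, a free involution of $C(X)$, and let $B(X)=C(X)/\tau$ be the space of unordered pairs of distinct points. Let
$$L_X=C(X)\times\mathbb R\big/\big((c,t)\sim(\tau c,-t)\big),$$
a real line bundle over $B(X)$.

All homology and cohomology has coefficients in $\mathbb F_2$. We use these textbook facts about Stiefel–Whitney classes. A rank $n$ bundle with a nowhere zero section has $w_n=0$. The total class is multiplicative, $w(\xi\oplus\eta)=w(\xi)w(\eta)$. For line bundles $w_1(\ell\otimes\ell')=w_1(\ell)+w_1(\ell')$. Finally $w_1(\ell)$ takes the value $1$ on a loop exactly when $\ell$ is nontrivial along it.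

*Example: the circle.* The loop in $B(S^1)$ given by $\{e^{i\pi t},-e^{i\pi t}\}$, $0\le t\le1$, lifts to a path in $C(S^1)$ from a pair to its swap, so $L_{S^1}$ is nontrivial along it. Thus $w_1(L_{S^1})\neq0$. This is the sign change in Proposition 1.

*Example: Euclidean space.* In the coordinates $m=\frac12(x_1+x_2)$, $\delta=x_1-x_2$, we have $C(\mathbb R^n)\cong\mathbb R^n\times(\mathbb R^n\setminus0)$, with $\tau(m,\delta)=(m,-\delta)$. So $B(\mathbb R^n)\simeq\mathbb{RP}^{n-1}$, and $L_{\mathbb R^n}$ corresponds to the tautological line bundle. Hence the $n$th power of $w_1(L_{\mathbb R^n})$ is zero. A continuous injection $X\to\mathbb R^n$ induces a map $B(X)\to B(\mathbb R^n)$ that pulls $L_{\mathbb R^n}$ back to $L_X$. Therefore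
$$X \text{ injects continuously into }\mathbb R^n\quad\Longrightarrow\quad w_1(L_X)^n=0 .\tag{3}$$
In particular $w_1(L_X)^{2p}=0$ for every $p$-manifold $X$, by Whitney.

From now on $a=w_1(L_M)$ and $b=w_1(L_N)$. The next lemma is the two-variable version of the intermediate value theorem that we need.

**Lemma 5.** Suppose $a^i\ne0$ in $H^i(B(M))$, $b^l\neq0$ in $H^l(B(N))$, and $\binom{i+l}{i}$ is odd. Then there is no coupled embedding $M\times N\to\mathbb R^{i+l}$.

*Proof.* Let $d=i+l$ and suppose $f\colon M\times N\to\mathbb R^d$ is a coupled embedding.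

**Step 1: turn $F$ into a section.** The external tensor product $L_M\boxtimes L_N$ over $B(M)\times B(N)$ is $C(M)\times C(N)\times\mathbb R$ modulo $(c,c',t)\sim(\tau c,c',-t)\sim(c,\tau c',-t)$. The map $F$ of (1) is nowhere zero on $C(M)\times C(N)$, and $F(\tau c,c')=-F(c,c')=F(c,\tau c')$. So $[c,c']\mapsto[c,c',F(c,c')]$, taken in each of the $d$ coordinates, is a well-defined nowhere zero section of $(L_M\boxtimes L_N)^{\oplus d}$.

**Step 2: compute the obstruction.** Since $w_1(L_M\boxtimes L_N)=a\times1+1\times b$, the top class is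
$$0=w_d\big((L_M\boxtimes L_N)^{\oplus d}\big)=(a\times1+1\times b)^d=\sum_{m=0}^d\binom dm\,a^m\times b^{d-m}.$$

**Step 3: isolate one term.** Over the field $\mathbb F_2$ cohomology is dual to homology. So there are $\alpha\in H_i(B(M))$ and $\beta\in H_l(B(N))$ with $\langle a^i,\alpha\rangle=\langle b^l,\beta\rangle=1$. Evaluate the sum on $\alpha\times\beta$. For degree reasons only $m=i$ contributes, and it contributes $\binom di=1\in\mathbb F_2$. So $0=1$, a contradiction. $\square$

To reach the ceiling we must exclude $\mathbb R^{2p+2q-3}$. Since $a^{2p}=0$ and $b^{2q}=0$, the only exponents $(i,l)$ with $i+l=2p+2q-3$ available to Lemma 5 are $(2p-2,2q-1)$ and $(2p-1,2q-2)$.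

## Two projective planes: where the binomial coefficient vanishes

A sensible choice of $M$ and $N$ is to take both as hard to embed as possible. We shall see that $\mathbb{RP}^{q}$ with $q=2^k$ has $b^{2q-1}\neq0$, the largest power that (3) and Whitney allow. So try $M=N=\mathbb{RP}^2$. The two candidates for $\mathbb R^5$ are $(2,3)$ and $(3,2)$, and $\binom52=\binom53=10$ is even. Lemma 5 says nothing.

More generally let $p,q$ both be even. Recall Lucas's theorem mod $2$: $\binom nm$ is odd if and only if every binary digit $1$ of $m$ is also a digit $1$ of $n$. Here $2p+2q-3\equiv1\bmod4$, whereas $2q-1\equiv2p-1\equiv3\bmod4$. The digit of weight $2$ is missing, so $\binom{2p+2q-3}{2q-1}$ and $\binom{2p+2q-3}{2p-1}$ are both even. This is as it must be, since Lemma 4 gives $d(M,N)\le2p+2q-4$. The attempt fails because quaternionic multiplication gives a better map.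

Now let us choose the exponents first. With $q=2^k$ and the exponent $2q-1=2^{k+1}-1$, a block of $k+1$ ones in binary, the other exponent $2p-2$ should have no digit among the last $k+1$. The choice $2p-2=2^{j+1}$ with $j\ge k$ does this, and it means $p=2^j+1$. So we need a manifold of *odd* dimension $p=2^j+1$ with $a^{2p-2}\ne0$, one less than the largest power. Multiplying $\mathbb{RP}^{2^j}$ by a circle is a way to get odd dimension. It remains to have a tool that shows powers of $a$ and $b$ to be nonzero.

## Powers of the sign class and dual Stiefel–Whitney classes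

**Definition (dual class).** For a manifold $X$ let $\bar w(X)=w(TX)^{-1}=\sum_i\bar w_i(X)$ be the total dual Stiefel–Whitney class.

*Example.* $w(\mathbb{RP}^2)=(1+x)^3=1+x+x^2$ with $x^3=0$. Since $(1+x+x^2)(1+x)=1+x^3=1$ mod $2$, we have $\bar w(\mathbb{RP}^2)=1+x$.

We shall detect $w_1(L_X)^n$ by mapping a closed $n$-manifold $W$ to $B(X)$. For $n=p$ one can do the following. Fix a point $z\in X$ and let $x$ run over $X$ minus a small open ball about $z$, recording the pair $\{z,x\}$. On the boundary sphere, $x=\exp_z v$ and $x=\exp_z(-v)$ give pairs that are nearly translates of one another. Slide each pair so that it is centered at $z$. Then $v$ and $-v$ give the *same unordered* pair $\{\exp_z(-v/2),\exp_z(v/2)\}$, and antipodal boundary points can be glued. For $X=S^1$ the result is the loop in $B(S^1)$ seen above: an arc with its two endpoints glued. To reach dimension $p+k$ we let the base point $z$ run over a $k$-dimensional family.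

**Lemma 6.** Let $X$ be a closed $p$-manifold, $Z$ a closed $k$-manifold, and $\zeta\colon Z\to X$ smooth with $\langle\bar w_k(X),\zeta_*[Z]\rangle=1$. Then $w_1(L_X)^{p+k}\neq0$ in $H^{p+k}(B(X))$.

*Proof.* Fix a Riemannian metric on $X$ and $\varepsilon>0$ with $2\varepsilon$ less than the injectivity radius. Points in different components of $X$ have infinite distance.

**Step 1: the manifold with boundary.** We make the family of pairs just described, before gluing. For every $r$ below the injectivity radius, $(z,v)\mapsto(z,\exp_{\zeta(z)}v)$ is a diffeomorphism from $\{(z,v)\in\zeta^*TX:|v|<r\}$ onto $\{(z,x)\in Z\times X:\mathrm{dist}(\zeta(z),x)<r\}$. We may take $r>2\varepsilon$, so $(z,v)$ are coordinates wherever $\mathrm{dist}(\zeta(z),x)\le2\varepsilon$. Let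
$$Y=\{(z,x)\in Z\times X:\mathrm{dist}(\zeta(z),x)\ge\varepsilon\}.$$
This is a compact $(p+k)$-manifold with boundary the sphere bundle $S=\{(z,v):|v|=\varepsilon\}$. Let $A(z,v)=(z,-v)$ on $S$, a free involution.

**Step 2: the map to pairs.** We define a continuous $\Phi\colon Y\to C(X)$ that is centered on $S$. If $\mathrm{dist}(\zeta(z),x)\ge2\varepsilon$ let $\Phi(z,x)=(\zeta(z),x)$. For $\varepsilon\le|v|\le2\varepsilon$ let
$$\Phi(z,\exp_{\zeta(z)}v)=\big(\exp_{\zeta(z)}(-sv),\ \exp_{\zeta(z)}((1-s)v)\big),\qquad s=\frac{2\varepsilon-|v|}{2\varepsilon}\in\Big[0,\frac12\Big].$$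
The vectors $-sv$ and $(1-s)v$ differ by $v\ne0$ and have norm at most $2\varepsilon$, so their images under $\exp_{\zeta(z)}$ are distinct. At $|v|=2\varepsilon$ we have $s=0$ and the two formulas agree. On $S$ we have $s=\frac12$, so the image of $(z,v)$ is $(\exp_{\zeta(z)}(-v/2),\exp_{\zeta(z)}(v/2))$, and
$$\Phi\circ A=\tau\circ\Phi\quad\text{on }S.\tag{4}$$

**Step 3: gluing.** We close up $Y$. Let $W=Y/(w\sim Aw,\ w\in S)$. By (4), $\Phi$ induces a continuous map $\phi\colon W\to B(X)$. To see that $W$ is a manifold, use the collar $S\times[0,1)\to Y$ that sends $((z,v),t)$ to $(z,\exp_{\zeta(z)}((1+t)v))$. In $W$ it becomes $S\times[0,1)/((\theta,0)\sim(A\theta,0))$, where $\theta$ denotes a point of $S$. Let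
$$S\times_\pm(-1,1)=S\times(-1,1)\big/\big((\theta,t)\sim(A\theta,-t)\big).$$
Every class in it has a representative with $t\ge0$, unique if $t>0$, and unique up to $A$ if $t=0$. So the two quotients are homeomorphic. The second is a smooth manifold, a neighborhood of the zero section of the line bundle $\lambda=S\times_\pm\mathbb R$ over
$$E=S/A=P(\zeta^*TX).$$
Gluing it to the interior of $Y$ makes $W$ a closed smooth $(p+k)$-manifold that contains $E$ as a closed submanifold of codimension one with normal bundle $\lambda$. The map $[(z,v),t]\mapsto tv\in\mathbb Rv$ identifies $\lambda$ with the tautological line bundle of $P(\zeta^*TX)$.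

**Step 4: $u=w_1(\phi^*L_X)$ is Poincaré dual to $E$, and $u|_E=w_1(\lambda)$.** We find a section of $\phi^*L_X$ that vanishes exactly on $E$ and changes sign there. Let
$$\rho(z,x)=\min\Big(1,\ \tfrac1\varepsilon\big(\mathrm{dist}(\zeta(z),x)-\varepsilon\big)\Big),$$
which equals the coordinate $t$ on the collar and is positive off $S$. Consider $w\mapsto[\Phi(w),\rho(w)]$. It is well defined on $W$: for $w\in S$ we have $\rho(w)=\rho(Aw)=0$ and $[\Phi(Aw),0]=[\tau\Phi(w),0]=[\Phi(w),0]$. Its zero set is $E$.

Near a point of $E$ use coordinates $(\theta,t)$ of $S\times_\pm(-1,1)$, with $\theta$ in a small open set and $|t|$ small. Trivialize $\phi^*L_X$ there by the branch of the double cover $C(X)\to B(X)$ near $\Phi(\theta,0)$. For $t\ge0$ the section is $[\Phi(\theta,t),t]$ and has coordinate $t$. For $t<0$ the point $(\theta,t)$ is $(A\theta,|t|)$, and the section is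
$$[\Phi(A\theta,|t|),|t|]=[\tau\Phi(A\theta,|t|),-|t|].$$
By (4), $\tau\Phi(A\theta,|t|)$ is close to $\tau\Phi(A\theta,0)=\Phi(\theta,0)$, so it lies on the chosen branch, and the coordinate is $-|t|=t$. Thus the coordinate of the section is $t$ on both sides.

Now let $c$ be a loop in $W$, made transverse to $E$. The section along $c$ vanishes exactly at the crossings with $E$ and changes sign at each. So $\phi^*L_X$ is nontrivial along $c$ if and only if the number of crossings is odd. Hence $\langle u,[c]\rangle$ is the number of points of $c\cap E$ mod $2$, which is the value on $c$ of the Poincaré dual of $E$. Loops generate $H_1(W)$, and a class in $H^1(W)$ is determined by its values on $H_1(W)$. So $u$ is Poincaré dual to $E$.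

Over $E$, the pullback of the double cover $C(X)\to B(X)$ is $S\to E$, since $\Phi|_S\colon S\to C(X)$ is equivariant by (4) and covers $\phi|_E$. So $\phi^*L_X|_E=\lambda$.

**Step 5: reduction to $E$.** Put $t=w_1(\lambda)\in H^1(E)$ (the collar coordinate is no longer needed), and let $\iota\colon E\to W$ be the inclusion. By Step 4, $u\frown[W]=\iota_*[E]$ and $\iota^*u=t$. So
$$\big\langle\phi^*w_1(L_X)^{p+k},[W]\big\rangle=\big\langle u^{p+k-1},\,u\frown[W]\big\rangle=\big\langle t^{p+k-1},[E]\big\rangle.\tag{5}$$

**Step 6: evaluation on the projective bundle.** We compute (5). Let $V=\zeta^*TX$, of rank $p$, and $\pi\colon E=P(V)\to Z$. On each fiber $\mathbb{RP}^{p-1}$ the class $t$ restricts to the generator, so by Leray–Hirsch $H^*(E)$ is a free $H^*(Z)$-module on $1,t,\dots,t^{p-1}$. Let $\pi_!\colon H^*(E)\to H^{*-p+1}(Z)$ take the coefficient of $t^{p-1}$; it is $H^*(Z)$-linear.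

*Claim:* $\langle c,[E]\rangle=\langle\pi_!c,[Z]\rangle$ for $c\in H^{p+k-1}(E)$. Write $c=\sum_i\pi^*(c_i)t^i$ with $c_i\in H^{p+k-1-i}(Z)$. For $i<p-1$ this degree exceeds $k=\dim Z$, so $c=\pi^*(c_{p-1})t^{p-1}$ with $c_{p-1}\in H^k(Z)$. The group $H^k(Z)$ is spanned by Poincaré duals of points, so by linearity let $c_{p-1}$ be dual to a point. Then $\pi^*c_{p-1}$ is dual to the fiber over it, and $\langle c,[E]\rangle=\langle t^{p-1},[\mathbb{RP}^{p-1}]\rangle=1=\langle c_{p-1},[Z]\rangle$.

*The relation.* The bundle $\pi^*V$ contains $\lambda$, and the quotient $Q=\pi^*V/\lambda$ has rank $p-1$. From $w(\pi^*V)=(1+t)w(Q)$ we get $w(Q)=w(V)\sum_{n\ge0}t^n$, with $\pi^*$ suppressed. Its degree $p$ part vanishes: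
$$\sum_{i=0}^pw_i(V)\,t^{p-i}=0.\tag{6}$$

*The recursion.* Put $s_m=\pi_!(t^{p-1+m})\in H^m(Z)$ for $m\ge1-p$. By definition of $\pi_!$, $s_0=1$ and $s_m=0$ for $m<0$. Multiplying (6) by $t^{m-1}$ and applying $\pi_!$ gives $\sum_iw_i(V)s_{m-i}=0$ for all $m\ge1$. Together with $s_0=1$ this says $w(V)\cdot\sum_{m\ge0}s_m=1$, so $\sum_{m\ge0} s_m=w(V)^{-1}=\zeta^*\bar w(X)$ and $s_k=\zeta^*\bar w_k(X)$.

By the claim, (5) equals $\langle s_k,[Z]\rangle=\langle\zeta^*\bar w_k(X),[Z]\rangle=1$. Hence $w_1(L_X)^{p+k}\ne0$. $\square$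

*Two checks.* With $Z$ a point, $k=0$ and $\bar w_0=1$, so $w_1(L_X)^p\neq0$ for every closed $p$-manifold $X$; here $E=\mathbb{RP}^{p-1}$. For $X=\mathbb{RP}^2$ and $Z=\mathbb{RP}^1$, relation (6) reads $t^2=w_1(V)t$, as $w_2(V)\in H^2(Z)=0$. So $\langle t^2,[E]\rangle=\langle w_1(\mathbb{RP}^2),[\mathbb{RP}^1]\rangle=1$, and $w_1(L_{\mathbb{RP}^2})^3\ne0$.

## $\mathbb{RP}^{2^j}\times S^1$ against $\mathbb{RP}^{2^k}$

*Proof of Theorem 2.*

**Step 1: dual classes.** We find the top nonzero dual classes of $M$ and $N$. Let $n=2^m$ with $m\ge1$. In $H^*(\mathbb{RP}^n)=\mathbb F_2[x]/(x^{n+1})$ we have $w(\mathbb{RP}^n)=(1+x)^{n+1}$ and $(1+x)^{2n}=1+x^{2n}=1$. So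
$$\bar w(\mathbb{RP}^n)=(1+x)^{2n-n-1}=(1+x)^{n-1},\qquad \bar w_{n-1}(\mathbb{RP}^n)=x^{n-1},$$
and $x^{n-1}$ takes the value $1$ on $[\mathbb{RP}^{n-1}]$.

**Step 2: nonzero powers.** We apply Lemma 6 to each factor.

* For $N=\mathbb{RP}^q$ take $Z=\mathbb{RP}^{q-1}\subset\mathbb{RP}^q$. This gives $b^{q+(q-1)}=b^{2q-1}\neq0$.
* For $M=\mathbb{RP}^{2^j}\times S^1$, the circle has trivial tangent bundle, so $\bar w(M)$ is the pullback of $\bar w(\mathbb{RP}^{2^j})$. Take $Z=\mathbb{RP}^{2^j-1}\times\mathrm{pt}$, of dimension $2^j-1=p-2$. This gives $a^{p+(p-2)}=a^{2p-2}\ne0$.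

**Step 3: the binomial coefficient.** We check the hypothesis of Lemma 5 with $i=2p-2$ and $l=2q-1$. Here
$$i+l=2p+2q-3=2^{j+1}+(2^{k+1}-1).$$
Since $j+1\ge k+1$, the binary digits $1$ of $i+l$ are those in positions $0,\dots,k$ and $j+1$. They include all those of $2^{k+1}-1=2q-1$. By Lucas, $\binom{2p+2q-3}{2q-1}$ is odd.

**Step 4: conclusion.** Lemma 5 excludes coupled embeddings into $\mathbb R^{2p+2q-3}$, and hence into any smaller $\mathbb R^{d'}\subset\mathbb R^{2p+2q-3}$. So $d(M,N)\ge2p+2q-2$, and Lemma 4 gives equality. $\square$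

For $j=k=1$ the coefficient is $\binom73=35$, and $d(\mathbb{RP}^2\times S^1,\mathbb{RP}^2)=8$.

## Closed manifolds with large dual classes

The projective spaces entered only through their dual classes. For a closed manifold $X$ put $\sigma(X)=\max\{i:\bar w_i(X)\neq0\}$; this is at least $0$ since $\bar w_0=1$.

**Definition (Hopf–Stiefel number).** $r\circ s=\min\{n:(x+y)^n=0\text{ in }\mathbb F_2[x,y]/(x^r,y^s)\}$.

*Example.* $5\circ4=8$: the term $\binom73x^4y^3=35\,x^4y^3$ of $(x+y)^7$ survives in $\mathbb F_2[x,y]/(x^5,y^4)$, while $(x+y)^8=x^8+y^8=0$ there. Similarly $4\circ4=4$, since $(x+y)^4=x^4+y^4=0$ and $(x+y)^3$ contains $x^3\neq0$.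

**Theorem 7.** For closed $M^p,N^q$:
$$d(M,N)\ge(p+\sigma(M)+1)\circ(q+\sigma(N)+1).$$
In particular, for $p=2^j+1$, $q=2^k$, $1\le k\le j$, all closed $M^p,N^q$ with $\bar w_{p-2}(M)\ne0$ and $\bar w_{q-1}(N)\neq0$ satisfy $d(M,N)=2p+2q-2$. For example, $d(M,N)=8$ for every closed nonorientable 3-manifold $M$ and closed nonorientable surface $N$.

*Proof.*

**Step 1: nonzero powers from dual classes.** We show that $\bar w_k(X)\ne0$ implies $w_1(L_X)^{\dim X+k}\neq0$ for closed $X$. Some class in $H_k(X)$ pairs to $1$ with $\bar w_k(X)$. By Thom (1954), every class in $H_k(X;\mathbb F_2)$ is $\zeta_*[Z]$ for a closed manifold $Z$ and a map $\zeta\colon Z\to X$, which may be taken smooth. Lemma 6 applies. Since a nonzero power forces all lower powers to be nonzero, we get $a^i\ne0$ for $i\le p+\sigma(M)$ and $b^l\ne0$ for $l\le q+\sigma(N)$.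

**Step 2: the lower bound.** We exclude $\mathbb R^n$ for every $n$ below the Hopf–Stiefel number. If $n<(p+\sigma(M)+1)\circ(q+\sigma(N)+1)$, then $(x+y)^n\neq0$ in the truncated ring with $r=p+\sigma(M)+1$, $s=q+\sigma(N)+1$. The monomials $x^iy^l$ with $i<r$, $l<s$ form a basis of that ring. So there are $i\le p+\sigma(M)$ and $l\le q+\sigma(N)$ with $i+l=n$ and $\binom ni$ odd. By Step 1, $a^i\ne0$ and $b^l\neq0$, and Lemma 5 excludes $\mathbb R^n$.

**Step 3: the special dimensions.** If $\bar w_{p-2}(M)\ne0$ and $\bar w_{q-1}(N)\neq0$, Step 1 gives $a^{2p-2}\neq0$ and $b^{2q-1}\ne0$. Steps 3 and 4 of the proof of Theorem 2 then apply word for word, since they use only these two facts and $p=2^j+1$, $q=2^k$, $1\le k\le j$. For $p=3$, $q=2$ we have $\bar w_{p-2}(M)=\bar w_1(M)=w_1(M)$ and $\bar w_{q-1}(N)=w_1(N)$, which are nonzero exactly when $M$, respectively $N$, is nonorientable. $\square$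

## Dimension pairs that cannot reach the ceiling

For restrictions on $(p,q)$ we need more efficient bilinear maps and embeddings. Besides (2) we use one more family of nonsingular maps. Recall that $\mathbb O$ is alternative, in particular $a(ac)=a^2c$. Since $\bar a=2\,\mathrm{Re}(a)-a$, it follows that $a(\bar ac)=2\,\mathrm{Re}(a)\,ac-a^2c=(a\bar a)c=|a|^2c$. Define $\mathbb R^9\times\mathbb R^{16}\to\mathbb R^{16}$ by
$$(a,\lambda)\cdot(c,c')=(ac+\lambda c',\ \bar ac'-\lambda c),\qquad a,c,c'\in\mathbb O,\ \lambda\in\mathbb R.\tag{7}$$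
This is nonsingular. Suppose the product is $0$ and $(a,\lambda)\neq0$. If $\lambda=0$, then $a\ne0$ and $ac=0=\bar ac'$, so $c=c'=0$. If $\lambda\ne0$, the second component gives $c=\lambda^{-1}\bar ac'$. Inserting this in the first gives $\lambda^{-1}a(\bar ac')+\lambda c'=(\lambda^{-1}|a|^2+\lambda)c'=0$. The real factor is $\lambda^{-1}(|a|^2+\lambda^2)\neq0$, so $c'=0$ and then $c=0$. Acting on $v$ copies of $\mathbb R^{16}$ at once gives nonsingular maps $\mathbb R^9\times\mathbb R^{16v}\to\mathbb R^{16v}$.

The embedding input is cited, and it is used only for Theorem 9 and its corollary.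

**Theorem 8 (cited).** If $p\ge3$ is not a power of $2$, every connected smooth $p$-manifold embeds in $\mathbb R^{2p-1}$.

The sources are as follows. The noncompact case is in M. Hirsch, *On imbedding differentiable manifolds in Euclidean space*, Ann. of Math. 73 (1961). The closed case with $p=3$ is in C.T.C. Wall, *All 3-manifolds imbed in 5-space*, Bull. AMS 71 (1965) (also Rohlin). The closed case with $p\ge5$ is in A. Haefliger–M. Hirsch, *On the existence and classification of differentiable embeddings*, Topology 2 (1963), combined with W. Massey–F. Peterson, *On the dual Stiefel–Whitney classes of a manifold*, Bol. Soc. Mat. Mex. 8 (1963).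

A disconnected $p$-manifold then also has a continuous injection into $\mathbb R^{2p-1}$: it has countably many components, and we place them in disjoint open balls, each diffeomorphic to $\mathbb R^{2p-1}$. An injection is all that Lemma 3 needs.

**Theorem 9.** Let $p,q\ge2$ and suppose $d(M,N)=2p+2q-2$ for some $M^p,N^q$. Then, after possibly exchanging the roles of $M$ and $N$, $p\ge3$ is odd and $q=2^k$ with $k\ge1$. Moreover:

* if $q\ge4$ then $p\equiv1\bmod4$;
* if $q\ge8$ then $p\neq5$;
* $N$ has no continuous injection into $\mathbb R^{2q-1}$, and $M$ has none into $\mathbb R^{2p-2}$.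

*Proof.* In each step we assume that a condition fails and use Lemma 3 to produce a coupled embedding in dimension below $2p+2q-2$.

**Step 1: one odd dimension, one power of two.** If neither $p$ nor $q$ is a power of $2$, then both are at least $3$. Theorem 8 gives injections into $\mathbb R^{2p-1}$ and $\mathbb R^{2q-1}$, and (2) with $A=\mathbb R$ gives $d(M,N)\le(2p-1)+(2q-1)-1=2p+2q-3$, a contradiction. So at least one of $p,q$ is a power of $2$, hence even since it is at least $2$. By Lemma 4 not both are even. After exchange, $q=2^k$ with $k\ge1$, and $p\ge3$ is odd.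

**Step 2: if $q\ge4$ then $p\equiv1\bmod4$.** Otherwise $p\equiv3\bmod4$, and $8$ divides both $2p+2$ and $2q$. Use $M\to\mathbb R^{2p}\subset\mathbb R^{2p+2}$, $N\to\mathbb R^{2q}$ and (2) with $A=\mathbb O$. This gives $d(M,N)\le(2p+2)+2q-8=2p+2q-6$, a contradiction.

**Step 3: if $q\ge8$ then $p\ne5$.** Otherwise $M$ injects into $\mathbb R^9$ by Theorem 8, $N$ embeds in $\mathbb R^{2q}$, and $16$ divides $2q$. The maps from (7) give $d(M,N)\le2q<2p+2q-2$, a contradiction.

**Step 4: $N$ does not inject into $\mathbb R^{2q-1}$.** If it did, use $M\to\mathbb R^{2p-1}$ from Theorem 8, which applies since $p\geq3$ is odd and so not a power of $2$. By (2) with $A=\mathbb R$, $d(M,N)\le(2p-1)+(2q-1)-1=2p+2q-3$, a contradiction.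

**Step 5: $M$ does not inject into $\mathbb R^{2p-2}$.** If it did, note that $4$ divides $2p-2$ since $p$ is odd, and $4$ divides $2q$ since $q$ is even. By (2) with $A=\mathbb H$, $d(M,N)\le(2p-2)+2q-4$, a contradiction. $\square$

The last two conditions fit the proof of Theorem 2: there $b^{2q-1}\neq0$ and $a^{2p-2}\ne0$, and by (3) these classes themselves forbid the two injections.

**Corollary 10.** For $2\le p,q\le6$, equality $d(M,N)=2p+2q-2$ is attained by some $M^p,N^q$ exactly when $\{p,q\}$ is $\{2,3\}$, $\{2,5\}$ or $\{4,5\}$. For $p=3$ the only $q>1$ is $q=2$. For $p=5$ the only $q>1$ are $q=2,4$.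

*Proof.* *Existence.* Theorem 2 with $(j,k)=(1,1),(2,1),(2,2)$ gives $(p,q)=(3,2),(5,2),(5,4)$.

*Non-existence.* By Theorem 9 one of the dimensions is odd and at least $3$, and the other is a power of $2$, at least $2$. In particular, if one dimension is $3$ or $5$, it is the odd one. If the odd dimension is $3$, the power of $2$ cannot be $\ge4$, since $3\equiv3\bmod4$; so it is $2$. If the odd dimension is $5$, the power of $2$ cannot be $\ge8$; so it is $2$ or $4$. This proves the last two sentences. For $2\le p,q\le6$ the odd dimension is $3$ or $5$, so only the three listed pairs remain. $\square$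

The dimension pairs that are neither covered by Theorem 2 nor excluded by Theorem 9 are not settled here. An example is $(7,2)$: the number $7$ is not of the form $2^j+1$, and for $q=2$ Theorem 9 puts no condition on an odd $p$.
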